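\title{Fortress-free planar graphs that two-neighbor bootstrap percolation does not invade}

\begin{abstract}
In two-neighbor bootstrap percolation a healthy vertex becomes infected as soon as two of its neighbors are infected. A fortress is a finite set of vertices that cannot be infected from outside. We answer in the negative a question of Esnay, Lutfalla and Theyssier: there is a planar graph with degrees $3$ and $4$, quasi-isometric to $\mathbb{Z}^2$, with no two adjacent vertices of degree $3$ and no fortress, on which a random initial infection of small density almost surely fails to invade the graph. The obstruction is a family of infinite staircases that can turn freely between north and east. We also characterize fortress-free graphs by acyclic orientations, bound the number of their degree-$3$ vertices, and show that every fortress-free graph is invaded almost surely at density at least $1/2$.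
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs in this paper are simple, countable and locally finite. Let $G=(V,E)$ be a graph. A \emph{configuration} is an element $c\in\{0,1\}^V$; a vertex in state $1$ is \emph{infected} and a vertex in state $0$ is \emph{healthy}. \emph{Two-neighbor bootstrap percolation} is the map $F\colon\{0,1\}^V\to\{0,1\}^V$ given by $F(c)(v)=1$ if $c(v)=1$ or if $v$ has at least two neighbors $u$ with $c(u)=1$, and $F(c)(v)=0$ otherwise. Infected vertices stay infected. A configuration $c$ is \emph{invading} if $F^n(c)\to 1^V$, that is, if every vertex is infected at some finite time. Let $I$ be the set of invading configurations, and for $0<p<1$ let $\mu_p$ be the product measure under which each vertex is infected independently with probability $p$. The set $I=\bigcap_v\bigcup_n\{c: F^n(c)(v)=1\}$ is measurable, because $F^n(c)(v)$ depends only on the states within distance $n$ of $v$.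

When is $\mu_p(I)=1$? There is one evident obstruction. A \emph{fortress} is a nonempty finite set $S\subset V$ such that, whenever all vertices of $S$ are healthy, they stay healthy forever, whatever the states outside $S$. Equivalently (Lemma~\ref{lem:obstacle}), every vertex of $S$ has at most one neighbor outside $S$. A fortress $S$ is initially healthy with probability $(1-p)^{|S|}$, so it forces $\mu_p(I)<1$ for every $p$. Low degrees produce fortresses easily: a cycle of degree-$3$ vertices, such as a face of the hexagonal lattice, is a fortress. The square lattice $\mathbb{Z}^2$ has none, since a point of a finite set $S$ that maximizes $x+y$ has its north and east neighbors outside $S$. It is known that $\mu_p(I)=1$ for all $p\in(0,1)$ when $G$ is the adjacency graph of a rhombus tiling of the plane with finitely many edge directions; the tiling by unit squares gives $\mathbb{Z}^2$. One may ask whether fortresses are the only obstruction on graphs that resemble $\mathbb{Z}^2$ at large scales and lie between the two lattices in degree. Recall that $G$, with its graph distance $d$, is \emph{quasi-isometric} to $\mathbb{Z}^2$ if there are a map $f\colon V\to\mathbb{Z}^2$ and constants $\lambda\ge1$, $\kappa\ge0$ such that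
\[
\lambda^{-1}d(u,v)-\kappa\le\|f(u)-f(v)\|_1\le\lambda\, d(u,v)+\kappa\qquad(u,v\in V)
\]
and every point of $\mathbb{Z}^2$ is within distance $\kappa$ of $f(V)$. The following question was posed by Esnay, Lutfalla and Theyssier~\cite{ELT}.

\begin{quote}
\emph{Let $G$ be quasi-isometric to $\mathbb{Z}^2$, with every vertex of degree $3$ or $4$ and both degrees occurring, and suppose that vertices of degree $3$ are adjacent only to vertices of degree $4$. Let $0<p<1$. If $G$ has no fortress, is $\mu_p(I)=1$?}
\end{quote}

The natural guess is yes. Without fortresses, only an infinite healthy set can resist the infection, and any given infinite set is entirely healthy with probability $0$. The guess overlooks that there may be uncountably many resisting infinite sets, enough for one of them to be healthy almost surely.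

\begin{theorem}\label{thm:main}
There is a planar graph $G$ such that every vertex has degree $3$ or $4$, both degrees occur, vertices of degree $3$ are adjacent only to vertices of degree $4$, $G$ is quasi-isometric to $\mathbb{Z}^2$, $G$ has no fortress, and $\mu_p(I)=0$ for every $0<p\le 1/5184$. One can take $G$ with exactly two vertices of degree $3$, or with infinitely many.
\end{theorem}

The second theorem describes what the absence of fortresses does imply. An \emph{orientation} of $G$ assigns a direction to every edge; it is \emph{acyclic} if it has no directed cycle. The \emph{edge boundary} $\partial S$ of a set $S\subset V$ is the set of edges with exactly one endpoint in $S$.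

\begin{theorem}\label{thm:general}
Let $G$ be a countable locally finite graph.
\begin{enumerate}
\item[(1)] $G$ has no fortress if and only if $G$ has an acyclic orientation in which every vertex has out-degree at least $2$.
\item[(2)] If all degrees of $G$ lie in $\{3,4\}$ and $G$ has no fortress, then every finite set $S\subset V$ contains at most $|\partial S|$ vertices of degree $3$. The order of this bound is attained: in one of the graphs of Theorem~\ref{thm:main} there are finite sets $S_n$ with $|\partial S_n|\to\infty$ that contain $|\partial S_n|/3$ vertices of degree $3$.
\item[(3)] If $G$ has no fortress, then $\mu_p(I)=1$ for every $p\in[1/2,1)$. The constant $1/2$ is optimal over all locally finite graphs: the $3$-regular tree has no fortress and satisfies $\mu_p(I)<1$ for every $p<1/2$.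
\end{enumerate}
\end{theorem}

Thus the implication in the question holds for every such $G$ when $p\ge1/2$ and fails in general for small $p$. We do not claim that $1/2$ is optimal among graphs quasi-isometric to $\mathbb{Z}^2$.

Section~\ref{sec:orient} proves part (1) and the bound in part (2), which guide the construction. Section~\ref{sec:graph} builds the graph by a local rewiring of $\mathbb{Z}^2$. Section~\ref{sec:stairs} reduces Theorem~\ref{thm:main} to oriented percolation and proves it by a contour argument, and Section~\ref{sec:half} proves part (3) by comparison with a branching process.

\section{Obstacles and acyclic orientations}\label{sec:orient}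

The dynamics can be replaced by a static notion. An \emph{obstacle} is a nonempty set $S\subset V$, finite or infinite, each vertex of which has at most one neighbor outside $S$.

\begin{lemma}\label{lem:obstacle}
Let $c$ be a configuration, and let $H(c)$ be the set of vertices that are never infected.
\begin{enumerate}
\item[(a)] If $S$ is an obstacle and $c$ vanishes on $S$, then $S\subset H(c)$.
\item[(b)] $H(c)$ is empty or is an obstacle on which $c$ vanishes.
\item[(c)] The fortresses are exactly the finite obstacles.
\end{enumerate}
In particular, $c$ is invading if and only if no obstacle is entirely healthy in $c$.
\end{lemma}

\begin{proof}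
(a) If $F^n(c)$ vanishes on $S$, then the infected neighbors at time $n$ of a vertex of $S$ lie outside $S$, so there is at most one of them, and $F^{n+1}(c)$ vanishes on $S$.

(b) Suppose $w\in H(c)$ has two neighbors outside $H(c)$. Both are infected at some finite time $n$, so $w$ is infected at time $n+1$, a contradiction.

(c) A finite obstacle is a fortress by (a). If $S$ is not an obstacle and $v\in S$ has two neighbors outside $S$, then the configuration equal to $0$ on $S$ and $1$ elsewhere infects $v$ at time $1$.
\end{proof}

By the lemma, $G$ has no fortress exactly when every configuration with finitely many healthy vertices is invading. In that case a finite healthy island is absorbed vertex by vertex, each vertex being infected by two neighbors that were infected before it. Directing each edge from the endpoint infected later to the endpoint infected earlier gives an acyclic orientation with out-degree at least $2$ on the island. The order of infection depends on the island, and a compactness argument is needed to obtain one orientation that serves all islands at once. On $\mathbb{Z}^2$ such an orientation directs every edge north or east.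

\begin{proof}[Proof of Theorem~\ref{thm:general}(1)]
Suppose that $G$ has an acyclic orientation with all out-degrees at least $2$, and let $S$ be finite and nonempty. Following arcs inside $S$ never repeats a vertex, so it ends at a vertex $v\in S$ with no out-neighbor in $S$. The out-neighbors of $v$, at least two in number, lie outside $S$, so $S$ is not a fortress.

Conversely, suppose that $G$ has no fortress. Fix an enumeration of $V$ and finite sets $B_1\subset B_2\subset\cdots$ with union $V$. Fix $n$ and put $B=B_n$. No nonempty subset of $B$ is an obstacle. So we may choose $b_1\in B$ with two neighbors outside $B$, then $b_2\in B\setminus\{b_1\}$ with two neighbors outside $B\setminus\{b_1\}$, and so on until $B$ is exhausted; each $b_i$ has at least two neighbors in $(V\setminus B)\cup\{b_1,\dots,b_{i-1}\}$. Order $V$ totally by placing $V\setminus B$ first, in the order of the enumeration, followed by $b_1<b_2<\cdots$, and let $o_n$ direct each edge from its larger endpoint to its smaller one. Then $o_n$ is acyclic, and every vertex of $B_n$ has out-degree at least $2$.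

Orientations of $G$ correspond to points of $\{0,1\}^E$ with $E$ countable, so by a diagonal argument there are a subsequence $(o_{n_j})$ and an orientation $o$ such that each edge has the same direction in $o$ and in $o_{n_j}$ for all large $j$. A directed cycle of $o$ has finitely many edges, so it would be a directed cycle of some $o_{n_j}$; hence $o$ is acyclic. A vertex $v$ has finitely many edges, by local finiteness, so for large $j$ we have $v\in B_{n_j}$ and $o$ agrees with $o_{n_j}$ on all edges at $v$; hence $v$ has out-degree at least $2$ in $o$.
\end{proof}

An orientation as in (1) turns the absence of fortresses into a budget. A vertex of degree $4$ can split its edges evenly, two in and two out, while a vertex of degree $3$ sends out more arcs than it receives. The surplus created inside a finite set has to leave through its boundary.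

\begin{proof}[Proof of the bound in Theorem~\ref{thm:general}(2)]
Take an orientation as in (1); each vertex $v$ has in-degree at most $\deg v-2$. Let $S$ be finite, with $n_3$ vertices of degree $3$ and $n_4$ of degree $4$, and let $e(S)$ be the number of edges with both endpoints in $S$. Each such edge points into a vertex of $S$, so $e(S)\le n_3+2n_4$. Summing degrees over $S$ gives $2e(S)+|\partial S|=3n_3+4n_4$. Therefore
\[
|\partial S|\ge 3n_3+4n_4-2(n_3+2n_4)=n_3.\qedhere
\]
\end{proof}

Consequently, along finite sets $S_n$ with $|\partial S_n|/|S_n|\to0$, the proportion of degree-$3$ vertices tends to $0$. In a counterexample to the question these vertices are therefore rare, and the failure of invasion should come from a $4$-regular structure into which a few vertices of degree $3$ are then inserted.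

\section{The graphs $G_A$}\label{sec:graph}

\subsection*{Bands in $\mathbb{Z}^2$ cannot turn}
Partition $\mathbb{Z}^2$ into $2\times2$ cells and call the corners of a cell $v_1$ (northeast), $v_2$ (northwest), $v_3$ (southeast) and $v_4$ (southwest). Each corner has two neighbors in its cell and two in adjacent cells: north and east for $v_1$, north and west for $v_2$, south and east for $v_3$, south and west for $v_4$. A bi-infinite column of cells is an obstacle, because each of its vertices has only its horizontal outer neighbor outside the column. The same holds for a row. There are countably many rows and columns, and almost surely none of them is healthy.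

To obtain uncountably many obstacles we let the band turn. Consider a chain of cells in which every step goes north or east, and a cell $K$ that the chain enters from the west and leaves to the north. In $K$, the vertex $v_1$ has its north neighbor in the chain, $v_4$ has its west neighbor in the chain, and $v_2$ has both; but the south and east neighbors of $v_3$ are outside, and $v_3$ can be infected at once. At a cell entered from the south and left to the east, $v_1$, $v_3$, $v_4$ are protected and $v_2$ has its north and west neighbors outside. So $v_1$ and $v_4$ are safe at every turn, and only $v_2$ and $v_3$ need repair.

The repair is to delete the west edge of $v_2$ and the east edge of $v_3$ in every cell and to join $v_2$ to $v_3$ instead. This deletes both horizontal edges between a cell and its east neighbor, so $v_1$ of the first cell and $v_4$ of the second have each lost an edge; we join them. The result is again $4$-regular. We must not repair more: if all four vertices had a single neighbor outside the cell, the cell would be a fortress. The vertices $v_1$ and $v_4$ are the points at which a finite union of cells is attacked.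

\subsection*{Definition}
For each $(x,y)\in\mathbb{Z}^2$ take a \emph{cell} $K(x,y)$ of four vertices $v_i=v_i(x,y)$, $i=1,2,3,4$. The graph $G_\emptyset$ has the following edges:
\begin{itemize}
\item inside $K(x,y)$: $v_1v_2$, $v_1v_3$, $v_2v_4$, $v_3v_4$ and the \emph{chord} $v_2v_3$;
\item north edges: $v_1(x,y)v_3(x,y+1)$ and $v_2(x,y)v_4(x,y+1)$;
\item east edges: $v_1(x,y)v_4(x+1,y)$.
\end{itemize}
The \emph{level} of $K(x,y)$ and of its vertices is $x+y$. For $A\subset\{(x,y):x+y=0\}$, the graph $G_A$ is obtained from $G_\emptyset$ by deleting the chord in the \emph{special} cells $K(a)$, $a\in A$; see Figure~\ref{fig:graph}. Write N, E, S, W for a neighbor lying in the cell at $(x,y+1)$, $(x+1,y)$, $(x,y-1)$, $(x-1,y)$ respectively. The neighbors are as follows; entries in parentheses are absent in special cells.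
\begin{equation}\label{eq:table}
\begin{array}{c|l|l}
 & \text{in the cell} & \text{in other cells}\\ \hline
v_1 & v_2,\ v_3 & \text{one N } (\text{a } v_3),\ \text{one E } (\text{a } v_4)\\
v_2 & v_1,\ v_4,\ (v_3) & \text{one N } (\text{a } v_4)\\
v_3 & v_1,\ v_4,\ (v_2) & \text{one S } (\text{a } v_1)\\
v_4 & v_2,\ v_3 & \text{one S } (\text{a } v_2),\ \text{one W } (\text{a } v_1)
\end{array}
\end{equation}
(The parentheses in the last column only record the type of the neighbor.)

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.72]
\clip (-3.1,-3.1) rectangle (6.1,6.1);
\foreach \x/\y in {-1/-1,0/-1,0/0,0/1,1/1}
  \fill[gray!25] ({3*(\x)+0.55},{3*(\y)+0.55}) rectangle ({3*(\x)+2.45},{3*(\y)+2.45});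
\foreach \x in {-2,-1,0,1} {
  \foreach \y in {-2,-1,0,1} {
    \draw ({3*(\x)+1},{3*(\y)+1}) rectangle ({3*(\x)+2},{3*(\y)+2});
    \draw ({3*(\x)+1},{3*(\y)+2}) -- ({3*(\x)+1},{3*(\y)+4});
    \draw ({3*(\x)+2},{3*(\y)+2}) -- ({3*(\x)+2},{3*(\y)+4});
    \draw ({3*(\x)+2},{3*(\y)+2}) -- ({3*(\x)+4},{3*(\y)+1});
  }
}
\foreach \x/\y in {-1/-1,0/-1,-1/0,1/0,0/1,1/1}
  \draw ({3*(\x)+1},{3*(\y)+2}) -- ({3*(\x)+2},{3*(\y)+1});
\foreach \x in {-2,-1,1,2,4,5} {
  \foreach \y in {-2,-1,1,2,4,5}
    \fill (\x,\y) circle (3pt);
}
\foreach \x/\y in {-2/5,-1/4,1/2,2/1,4/-1,5/-2}
  \draw[fill=white] (\x,\y) circle (3.5pt);
\node[above right] at (5,2) {$v_1$};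
\node[above left] at (4,2) {$v_2$};
\node[below right] at (5,1) {$v_3$};
\node[below left] at (4,1) {$v_4$};
\end{tikzpicture}
\caption{Nine cells $K(x,y)$, $-1\le x,y\le1$, of the planar graph $G_A$ with $A=\{x+y=0\}$. The three cells on the antidiagonal have no chord, and their white vertices have degree $3$. The shaded cells are five consecutive cells of a staircase (steps east, north, north, east); in the three middle ones, every vertex has at most one neighbor outside the shaded cells.}
\label{fig:graph}
\end{figure}

The budget of Section~\ref{sec:orient} explains why special cells sit on one level. Orient the edges between cells north and east. A cell of $G_\emptyset$ then has five inner edges and three outgoing ones, exactly the $8=4\cdot 2$ arcs that its four vertices need, and no edge can be spared. Now orient the edges between cells away from level $0$: north and east above it, south and west below it. Cells of nonzero level still have exactly eight arcs, but all six outer edges of a cell of level $0$ point out of it, and its chord is no longer needed.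

\begin{proposition}\label{prop:graph}
Let $A\subset\{x+y=0\}$ be arbitrary.
\begin{enumerate}
\item[(a)] The vertices $v_2,v_3$ of special cells have degree $3$, and all other vertices of $G_A$ have degree $4$. Vertices of degree $3$ are adjacent only to vertices of degree $4$.
\item[(b)] $G_A$ is planar.
\item[(c)] $G_A$ is connected and quasi-isometric to $\mathbb{Z}^2$.
\item[(d)] $G_A$ has no fortress.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) The degrees are read off from \eqref{eq:table}. In a special cell the neighbors of $v_2$ are $v_1$, $v_4$ and a $v_4$ to the north, and those of $v_3$ are $v_1$, $v_4$ and a $v_1$ to the south. All are of type $v_1$ or $v_4$, and such vertices always have degree $4$.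

(b) It suffices to draw $G_\emptyset$. In the plane with coordinates $(X,Y)$ put
\[
v_4=(3x+1,3y+1),\quad v_3=(3x+2,3y+1),\quad v_2=(3x+1,3y+2),\quad v_1=(3x+2,3y+2),
\]
and draw edges as straight segments. On the line $X=3x+1$ the vertices of types $v_4$ and $v_2$ alternate, and the edges $v_4v_2$ and the north edges from $v_2$ join consecutive ones. On the line $X=3x+2$ the same holds for the types $v_3$, $v_1$, the edges $v_3v_1$ and the north edges from $v_1$. Every other edge has its interior in an open strip between two consecutive such lines. The strip $3x+1<X<3x+2$ contains the horizontal edges at heights $3y+1$ and $3y+2$ and, strictly between these two heights, the chord of $K(x,y)$. The strip $3x+2<X<3x+4$ contains the east edges from $(3x+2,3y+2)$ to $(3x+4,3y+1)$, which are distinct vertical translates of one non-vertical segment. So no two edges cross.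

(c) Let $f$ map each vertex of $K(x,y)$ to $(x,y)$; it is surjective. Every edge stays in a cell or joins cells at adjacent sites, so $\|f(u)-f(v)\|_1\le d(u,v)$. Each cell contains the $4$-cycle $v_1v_2v_4v_3$, so two of its vertices are at distance at most $2$, and cells at adjacent sites are joined by an edge. Following a shortest lattice path from $f(u)$ to $f(v)$ costs at most two steps in each cell visited and one step for each change of cell, so $d(u,v)\le 3\|f(u)-f(v)\|_1+2$. This gives connectedness and the required inequalities with $\lambda=3$, $\kappa=1$.

(d) We give an orientation as in Theorem~\ref{thm:general}(1). An edge between two cells joins levels $\ell$ and $\ell+1$; direct it toward the endpoint whose level has the larger absolute value. Thus N and E edges point out of a cell of level $\ge0$, and S and W edges point out of a cell of level $\le0$. Inside a cell, direct the edges from larger to smaller index at levels $\ge1$, from smaller to larger index at levels $\le-1$, and from earlier to later in the list $v_2,v_3,v_1,v_4$ at level $0$. By \eqref{eq:table}, each vertex has at least the following out-neighbors: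
\[
\begin{array}{c|cccc}
 & v_1 & v_2 & v_3 & v_4\\ \hline
\text{level}\ge1 & \mathrm{N},\mathrm{E} & v_1,\mathrm{N} & v_1,v_2 & v_2,v_3\\
\text{level } 0 & \mathrm{N},\mathrm{E} & v_1,v_4 & v_1,v_4 & \mathrm{S},\mathrm{W}\\
\text{level}\le-1 & v_2,v_3 & v_3,v_4 & v_4,\mathrm{S} & \mathrm{S},\mathrm{W}
\end{array}
\]
The chord is used in the first and third rows, where no cell is special, and is not used in the second. The absolute value of the level increases strictly along each arc between cells, so a directed cycle would lie in one cell; there the orientation follows a total order. The orientation is therefore acyclic.
\end{proof}

If $|A|=1$, then $G_A$ has exactly two vertices of degree $3$, and if $A=\{x+y=0\}$ it has infinitely many. The latter graph completes the proof of Theorem~\ref{thm:general}(2).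

\begin{proof}[Sharpness in Theorem~\ref{thm:general}(2)]
Let $A=\{x+y=0\}$ and let $S_n$ be the union of the cells $K(x,y)$ with $|x|,|y|\le n$. It contains $2n+1$ special cells, hence $2(2n+1)$ vertices of degree $3$. Each of the $2n+1$ cells along the north side and along the south side contributes two boundary edges across that side, and each of the $2n+1$ cells along the east side and along the west side contributes one. So $|\partial S_n|=6(2n+1)$.
\end{proof}

Some restriction on the special cells is necessary: if the chord were deleted in every cell, $S_2$ would contain $50$ vertices of degree $3$ and have $30$ boundary edges, and Theorem~\ref{thm:general}(2) would force a fortress.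

\section{Staircases and oriented percolation}\label{sec:stairs}

Let $e_1=(1,0)$ and $e_2=(0,1)$. An \emph{oriented path} is a sequence of sites $z_k\in\mathbb{Z}^2$ with $z_{k+1}-z_k\in\{e_1,e_2\}$ for all $k$. A \emph{staircase} is a set $S_\pi=\bigcup_{k\in\mathbb{Z}}K(z_k)$, where $\pi=(z_k)_{k\in\mathbb{Z}}$ is a bi-infinite oriented path.

\begin{lemma}\label{lem:stair}
Every staircase is an obstacle in $G_A$.
\end{lemma}

\begin{proof}
Consider the cell $K(z_k)$ and use \eqref{eq:table}. Each of $v_2,v_3$ has only one neighbor outside its cell. The vertex $v_1$ has two, one N and one E, and one of them lies in $K(z_{k+1})\subset S_\pi$. The vertex $v_4$ has two, one S and one W, and one of them lies in $K(z_{k-1})\subset S_\pi$.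
\end{proof}

Both infinite ends are needed: in the last cell of a path that stops, $v_1$ has its N and E neighbors outside, and in the first cell of a path that starts, $v_4$ has its S and W neighbors outside.

Call a site $z\in\mathbb{Z}^2$ \emph{open} if the four vertices of $K(z)$ are initially healthy, and \emph{closed} otherwise. The cells are disjoint, so under $\mu_p$ the sites are open independently with probability $q=(1-p)^4$. A healthy staircase is the same as a bi-infinite oriented path of open sites. The expected number of open oriented paths with $n$ steps from the origin is $q(2q)^n$, which grows when $q>1/2$: the freedom to turn outweighs the cost of health. A large expectation does not prove that an infinite path exists, however, and we use a Peierls argument instead. If the set reached from the origin is finite, a circuit surrounds it and many sites along this circuit are closed; when $q$ is near $1$ this is unlikely even after summing over all circuits. Orientation brings one difficulty: only the north and east parts of the circuit are blocked by closed sites, so we must show that they make up a fixed fraction of it.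

We recall the duality that produces the circuit. In a connected graph, a \emph{bond} is the set of all edges between the two parts of a partition of the vertex set into two nonempty parts that both induce connected subgraphs; equivalently, it is a minimal nonempty cut. In a finite connected plane graph, a set of edges is a bond if and only if the dual edges form a cycle of the dual graph \cite[Prop.~4.6.1]{Diestel}. The \emph{dual lattice} has the unit squares of $\mathbb{Z}^2$ as vertices, and each edge of $\mathbb{Z}^2$ is crossed by the dual edge joining the two squares that contain it.

\begin{lemma}\label{lem:peierls}
Let the sites of $\mathbb{Z}^2$ be open independently with probability $q$, and let $\theta$ be the probability that there is an infinite open oriented path starting at $0$. If $1-q\le 6^{-4}$, then $\theta>0$.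
\end{lemma}

\begin{proof}
Suppose that $0$ is open and that no infinite open oriented path starts at $0$. Let $C$ be the set of endpoints of finite open oriented paths from $0$, including $0$ itself. These paths form a rooted tree in which each node has at most two children and no branch is infinite. By K\"onig's lemma (an infinite locally finite rooted tree has an infinite branch) the tree is finite, so $C$ is finite. Also $C$ is connected in $\mathbb{Z}^2$ and lies in the quadrant $\{x\ge0,y\ge0\}$.

\emph{The circuit.} The complement of $C$ may have finite components enclosed by $C$, which we fill in. Since the complement of a large box is connected, $\mathbb{Z}^2\setminus C$ has exactly one infinite component $W$, and $Q=\mathbb{Z}^2\setminus W$ is finite. The set $Q$ is the union of $C$ and the finite components of $\mathbb{Z}^2\setminus C$, each of which is adjacent to $C$, so $Q$ is connected. Let $B=[-m,m]^2\cap\mathbb{Z}^2$ be a box whose boundary cycle avoids $Q$ and surrounds it. The set $W\cap B$ is connected: it contains the boundary cycle, and a path in $W$ from a site of $W\cap B$ to a site outside $B$ stays in $B$ until it first meets that cycle. So the edges between $Q$ and $W$ form a bond of the plane graph $B$. None of them lies on the boundary cycle, so both faces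 at each of them are unit squares, and the dual edges form a cycle $\gamma$ of the dual lattice. Let $L\ge4$ be its length, which equals $|\partial Q|$.

\emph{Closed sites along the circuit.} A row of $\mathbb{Z}^2$ meets $Q$ in finitely many maximal intervals, each with one right end and one left end. So the row contains as many pairs $(z,z+e_1)\in Q\times W$ as pairs $(z,z-e_1)\in Q\times W$. Likewise each column contains as many pairs $(z,z+e_2)\in Q\times W$ as pairs $(z,z-e_2)\in Q\times W$. Hence $L$ is even, and exactly $L/2$ edges of $\partial Q$ have the form $(z,z+e)\in Q\times W$ with $e\in\{e_1,e_2\}$. For such an edge $z\in C$, since a site outside $C$ adjacent to $W$ belongs to the component $W$. As $z\in C$ and $z+e\notin C$, the site $z+e$ is closed. Let $D$ be the set of these sites $z+e$. A site arises from at most two edges, one for each $e$, so $|D|\ge L/4$. (For $C=\{0\}$ we have $L=4$ and $D=\{e_1,e_2\}$.) The set $D=D(\gamma)$ is determined by $\gamma$, because $Q$ is the finite component left when the edges crossed by $\gamma$ are deleted. For a fixed cycle $\gamma$, all sites of $D(\gamma)$ are closed with probability at most $(1-q)^{L/4}$.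

\emph{Counting circuits.} The ray $\{(0,-k):k\ge1\}$ avoids $C$, so $(0,-1)\in W$, while $0\in Q$. Thus $\gamma$ contains the dual edge separating $0$ from $(0,-1)$. Traversing $\gamma$ from this edge, there are at most three choices at each further step, so there are at most $3^{L-1}$ possible cycles of length $L$.

Put $a=3(1-q)^{1/4}\le1/2$. Adding the probability that $0$ is closed, we obtain
\[
1-\theta\le(1-q)+\sum_{L\ge4,\ L\text{ even}}3^{L-1}(1-q)^{L/4}
=(1-q)+\frac13\cdot\frac{a^4}{1-a^2}\le\frac1{1296}+\frac1{36}<1.\qedhere
\]
\end{proof}

To pass from positive probability to probability $1$ we use the ergodicity of i.i.d.\ fields: an event $\mathcal{E}$ of the field of open sites that is invariant under the translations of $\mathbb{Z}^2$ has probability $0$ or $1$. Indeed, given $\varepsilon>0$, choose an event $\mathcal{E}'$ depending on finitely many sites with $P(\mathcal{E}\triangle\mathcal{E}')<\varepsilon$, and a translate $\mathcal{E}''$ of $\mathcal{E}'$ depending on a disjoint set of sites. Then $P(\mathcal{E})$ is within $2\varepsilon$ of $P(\mathcal{E}'\cap\mathcal{E}'')=P(\mathcal{E}')^2$, which is within $2\varepsilon$ of $P(\mathcal{E})^2$; hence $P(\mathcal{E})=P(\mathcal{E})^2$.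

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $G=G_A$ with $A\ne\emptyset$, taking $|A|=1$ or $A=\{x+y=0\}$ for the last sentence of the theorem. Proposition~\ref{prop:graph} gives all the properties of the graph. Let $0<p\le1/5184$. Then $1-q=1-(1-p)^4\le4p\le1/1296=6^{-4}$, so $\theta>0$ by Lemma~\ref{lem:peierls}.

Let $\mathcal{E}_+$ be the event that an infinite open path with steps $e_1,e_2$ starts at $0$, and $\mathcal{E}_-$ the same event with steps $-e_1,-e_2$. The reflection $z\mapsto-z$ preserves the law of the field, so both have probability $\theta$. Both require that $0$ be open; apart from this, $\mathcal{E}_+$ depends only on the sites of $\{x,y\ge0\}\setminus\{0\}$ and $\mathcal{E}_-$ only on those of $\{x,y\le0\}\setminus\{0\}$. They are thus conditionally independent given that $0$ is open, and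
\[
P(\mathcal{E}_+\cap\mathcal{E}_-)=q\,(\theta/q)^2=\theta^2/q>0.
\]
On $\mathcal{E}_+\cap\mathcal{E}_-$ the two paths join into a bi-infinite open oriented path through $0$.

The event that some bi-infinite open oriented path exists is the union over $z\in\mathbb{Z}^2$ of the translates of $\mathcal{E}_+\cap\mathcal{E}_-$. It is an event of the i.i.d.\ field of open sites and is invariant under translations; that $G_A$ itself is not translation invariant plays no role. It has positive probability, hence probability $1$. So almost surely some staircase is initially healthy, and by Lemmas~\ref{lem:stair} and~\ref{lem:obstacle} the configuration is not invading. Thus $\mu_p(I)=0$.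
\end{proof}

\begin{remark}
The bound on $p$ was used only to get $\theta>0$. Hence $\mu_p(I)=0$ on $G_A$ whenever $(1-p)^4$ exceeds the critical probability of oriented site percolation on $\mathbb{Z}^2$, the threshold for $q$ above which $\theta>0$. That critical probability is at most $3/4$ \cite{Liggett}, so $\mu_p(I)=0$ for all $p<1-(3/4)^{1/4}\approx0.069$.
\end{remark}

\begin{remark}
The hypothesis $A\neq\emptyset$ served only to make degree $3$ occur. The same proof shows that $G_\emptyset$ is a planar, $4$-regular, $\mathbb{Z}^2$-periodic graph with no fortress and with $\mu_p(I)=0$ for small $p$.
\end{remark}

\section{Invasion at density at least one half}\label{sec:half}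

Let $G$ have no fortress, and put $r=1-p$, the probability that a vertex is healthy. Fix an orientation as in Theorem~\ref{thm:general}(1), and for each vertex $w$ fix two distinct out-neighbors $a(w)$ and $b(w)$. An obstacle containing $w$ contains $a(w)$ or $b(w)$, since otherwise $w$ would have two neighbors outside it. So every obstacle containing a vertex $v$ contains an infinite path
\begin{equation}\label{eq:path}
v=w_0,w_1,w_2,\dots\qquad\text{with } w_{k+1}\in\{a(w_k),b(w_k)\},
\end{equation}
whose vertices are distinct by acyclicity. There are $2^n$ such paths with $n$ steps, each healthy with probability $r^{n+1}$. The expected number $r(2r)^n$ of healthy ones tends to $0$ when $p>1/2$, and this already settles that case. At $p=1/2$ the expectation is constant and says nothing. If the vertices reachable from $v$ formed a binary tree, the healthy ones would form a critical branching process, which dies out. In general two paths may merge, so that different branches are not independent. We therefore reveal the states one step at a time and look at each vertex only once; merging then can only reduce the number of new vertices.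

\begin{lemma}\label{lem:walk}
Let $0<r\le1/2$, let $\xi_1,\xi_2,\dots$ be i.i.d.\ with law $\mathrm{Bin}(2,r)$, and let $X_k=1+\sum_{i\le k}(\xi_i-1)$. Then almost surely $X_k=0$ for some $k$.
\end{lemma}

\begin{proof}
Let $h$ be the probability that the walk hits $0$. Its downward steps have size $1$, so from height $j$ it must descend $j$ levels one after another, and by the strong Markov property it hits $0$ with probability $h^j$. Since $X_1=\xi_1$, conditioning on the first step gives $h=(1-r)^2+2r(1-r)h+r^2h^2$, that is,
\[
r^2\,(h-1)\Bigl(h-\Bigl(\frac{1-r}{r}\Bigr)^2\Bigr)=0 .
\]
For $r\le1/2$ the second root is at least $1$, and $h\le1$, so $h=1$.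
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(3)]
Let $p\in[1/2,1)$, so $0<r\le1/2$, and fix $v\in V$. If $v$ is initially healthy, let $R$ be the set of vertices reachable from $v$ through arcs $w\to a(w)$, $w\to b(w)$ along initially healthy vertices; otherwise let $R=\emptyset$. We show that $R$ is finite almost surely.

Suppose $v$ is healthy. Mark $v$ as examined and start a queue containing only $v$. At step $k$, if the queue is nonempty, remove its first vertex $w$, examine those of $a(w),b(w)$ that have not been examined before, and append to the queue those of them that are initially healthy. Let $N_k$ be the number appended. If the queue becomes empty, the set $R'$ of vertices that have been in it is finite. For each $w\in R'$ both $a(w)$ and $b(w)$ have been examined, and every healthy examined vertex is in $R'$; by induction along paths, $R\subset R'$. So it suffices to show that the queue becomes empty.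

Enlarge the probability space by independent Bernoulli($r$) variables. If $j\in\{0,1,2\}$ vertices are examined at step $k$ (with $j=0$ once the queue is empty), let $\xi_k$ be $N_k$ plus the sum of $2-j$ unused extra variables. The vertices examined at step $k$ are determined by the earlier steps and their states have not been revealed, so given the past $\xi_k$ has law $\mathrm{Bin}(2,r)$. Hence the $\xi_k$ are i.i.d.\ $\mathrm{Bin}(2,r)$ and $N_k\le\xi_k$. If the queue is nonempty before each of the steps $1,\dots,k$, its length after step $k$ is $1+\sum_{i\le k}(N_i-1)\le X_k$. By Lemma~\ref{lem:walk}, almost surely $X_T=0$ for some $T$, and then the queue is empty after at most $T$ steps.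

If $v\in H(c)$, then $H(c)$ is an initially healthy obstacle by Lemma~\ref{lem:obstacle}(b), so it contains a path \eqref{eq:path} and $R$ is infinite. Thus almost surely $v\notin H(c)$. As $V$ is countable, $H(c)=\emptyset$ almost surely, that is, $\mu_p(I)=1$.

\emph{Optimality.} In the $3$-regular tree, direct every edge away from a fixed vertex. This orientation is acyclic with out-degrees at least $2$, so the tree has no fortress. On the other hand, every bi-infinite path is an obstacle, since each of its vertices has exactly one neighbor off the path. Let $p<1/2$. Deleting an edge $uu'$ leaves two rooted binary trees, with roots $u$ and $u'$, in which every vertex has two children. Let $\eta_n$ be the probability that there is no healthy descending path with $n$ steps from the root of such a tree. Then $\eta_0=p$, and $\eta_{n+1}=g(\eta_n)$ with $g(t)=p+(1-p)t^2$, because either the root is infected, or it is healthy and both subtrees, which are independent, fail. The function $g$ is increasing on $[0,1]$ and fixes $t_0=p/(1-p)<1$, as $p+p^2/(1-p)=p/(1-p)$. Since $\eta_0\le t_0$, induction gives $\eta_n\le t_0$ for all $n$. By K\"onig's lemma an infinite healthy descending path exists as soon as such paths of every finite length exist, so it exists with probability $1-\lim_n\eta_n\ge1-t_0$.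 The two trees are independent, so with probability at least $(1-t_0)^2>0$ both roots start such a path, and the edge $uu'$ joins them into a healthy bi-infinite path. By Lemma~\ref{lem:obstacle}, $\mu_p(I)\le1-(1-t_0)^2<1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Diestel}
Diestel, \emph{Graph Theory}.

\bibitem{ELT}
S.~Esnay, V.~Lutfalla, G.~Theyssier, \emph{Bootstrap percolation on rhombus tilings}, arXiv:2409.02520 (2024).

\bibitem{Liggett}
T.~Liggett, \emph{Survival of discrete time growth models, with applications to oriented percolation}, Ann. Appl. Probab. 5 (1995).

\end{thebibliography}
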